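# Residueless differentials on the sphere: components, parity and permutations

## Three double poles, by hand

Look for meromorphic $1$-forms $\omega$ on the Riemann sphere with exactly three poles $p_1,p_2,p_3$, each double and with residue $0$, and exactly two zeros $z_1,z_2$, each double. The points carry labels. Two forms count as the same if a Möbius map carries one to a constant multiple of the other and respects all labels.

All residues vanish, so partial fractions can be integrated term by term and $\omega=df$ with $f$ rational. The function $f$ has three simple poles, so its degree is $3$. Near a double zero of $df$ it takes its value with multiplicity $3$. Put $z_1=\infty$. Then $f-f(\infty)$ has a triple zero at $\infty$ and, its degree being $3$, no other zero. So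
$$f-f(\infty)=\frac cQ,\qquad Q=(z-p_1)(z-p_2)(z-p_3),\qquad \omega=-c\,\frac{Q'}{Q^2}\,dz .$$
The other double zero says $Q'=3(z-z_2)^2$. Translate so that $z_2=0$; then $Q=z^3+C$ with $C\ne0$, and after scaling $Q=z^3-1$. The poles are the cube roots of unity in some labelling, and the only freedom left is $z\mapsto\zeta z$ with $\zeta^3=1$. There are $6$ labellings and $3$ rotations, so the moduli space consists of two points: the labels $1,2,3$ run counterclockwise or clockwise.

Two points are of course disconnected. Let us add a parameter by asking for a double zero $z_1$ and two *simple* zeros $z_2,z_3$. The same computation with $z_1=\infty$, $z_2=0$, $z_3=1$ gives $Q'=3z(z-1)$, so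
$$Q=z^3-\tfrac32z^2+C,\qquad Q(0)=C,\quad Q(1)=C-\tfrac12 ,$$
and the roots are simple exactly for $C\ne0,\frac12$. The moduli space is therefore the space of pairs ($C\in\mathbb C\setminus\{0,\frac12\}$, labelling of the roots of $Q$), a covering of degree $6$. For $0<C<\frac12$ the roots are real, $x_1<0<x_2<1<x_3$. As $C\to0$ the roots $x_1,x_2$ meet at a simple critical point, so a loop of $C$ around $0$ exchanges them; likewise a loop around $\frac12$ exchanges $x_2,x_3$. These two transpositions generate $S_3$, so all labellings are reached and the space is connected.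

So a zero-dimensional space of this kind can be disconnected for a trivial reason, and in our first positive-dimensional example the extra parameter connects everything. Does it always?

## Residueless strata in genus zero

**Definition (residueless stratum).** Let $a_i,b_j$ be nonnegative integers with $\sum_{i=1}^m a_i-\sum_{j=1}^n b_j=-2$. The stratum $\mathcal H(a_1,\dots,a_m,-b_1,\dots,-b_n)$ is the space of tuples $(X,z_1,\dots,z_m,p_1,\dots,p_n,\omega)$, where $X$ is a compact Riemann surface of genus $0$ with labelled distinct points $z_i,p_j$, and $\omega$ is a nonzero meromorphic $1$-form with divisor $\sum a_iz_i-\sum b_jp_j$. The residueless stratum is the subspace where every $\operatorname{res}_{p_j}\omega$ is $0$. Its quotient by the scaling of $\omega$ is written $\mathcal P(a_1,\dots,a_m\mid-b_1\mid\dots\mid-b_n)$.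

The bars separate groups of poles whose residues must sum to zero; here each group is a single pole. The two spaces above are $\mathcal P(2,2\mid-2\mid-2\mid-2)$ and $\mathcal P(2,1,1\mid-2\mid-2\mid-2)$. I write $(-2)^5$ for five poles of order $2$ in singletons.

A nonempty residueless stratum of genus $0$ has dimension $m-2$. To leave aside finite sets of points and added ordinary marked points, assume $m\ge3$ and all $a_i\ge1$. The question, which comes from Myeongjae Lee and Yiu Man Wong, "Connected components of generalized strata of meromorphic differentials with residue conditions", arXiv:2504.20165 (2025), is then: *prove or disprove that any nonempty stratum $\mathcal P(a_1,\dots,a_m\mid-b_1\mid\dots\mid-b_n)$ of genus $0$ is connected.*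

It is false. To say more, fix some conventions.

* The marked points determine $\omega$ up to scale, so a residueless stratum is a closed subvariety of $\mathcal M_{0,m+n}$, taken with the analytic topology. Putting three of the points at $\infty,0,1$, we may use the positions of the others as coordinates.
* Put $e_j=b_j-1$ and $d=\sum_je_j$. A residueless $\omega$ is $df$ with $f$ rational, unique up to an additive constant. If all $b_j\ge2$, then $f$ has degree $d$, a pole of order $e_j$ at $p_j$, and local degree $a_i+1$ at $z_i$.
* Consequently $\sum_ia_i=\sum_jb_j-2=d+n-2$, and $a_i\le d-1$ whenever the stratum is nonempty, since a local degree is at most the degree.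
* Permutations are composed from right to left.

**Theorem 1.** $\mathcal P(4,2,2\mid(-2)^5)$ is nonempty and disconnected. (It is one-dimensional.)

**Theorem 2.** Let $m\ge3$, all $a_i\ge1$, all $b_j\ge2$, and $a_1=d-1$, the maximal value. The stratum is nonempty. It has exactly two components if $a_2,\dots,a_m$ are all even, and is connected otherwise.

**Theorem 3.** Let $m\ge3$, all $a_i\ge1$, all $b_j\ge2$, $a_1=d-2$, $a_2,\dots,a_m$ all even, and $b_i=b_j$ for some $i\ne j$. If the stratum is nonempty, it is disconnected.

**Theorem 4.** Let $m=3$, all $a_i\ge1$, all $b_j=2$ (so $n=d$). The stratum is nonempty if and only if all $a_i\le d-1$. In that case it has exactly $6$ components if $\{a_1,a_2,a_3\}=\{4,3,3\}$ as a multiset, exactly $2$ if all $a_i$ are even, and exactly $1$ otherwise.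

**Corollary 5 (of Theorem 2).** For every $m\ge3$, $\mathcal P(2m-2,2^{m-1}\mid(-2)^{2m-1})$ has two components. Also $\mathcal P(27,4,2\mid-2\mid-3\mid-4\mid-5\mid-6\mid-7\mid-8)$ has two components; here all orders are distinct, so forgetting the labels changes nothing.

So connectedness fails in every dimension $m-2\ge1$, and it can fail when labels play no role. These statements do not amount to a classification of the components of all genus $0$ residueless strata.

## Five double poles: the square root of a discriminant

The natural first attempt on $\mathcal P(4,2,2\mid(-2)^5)$ is to repeat the opening computation. Put $z_1=\infty$. Now $f$ has degree $5$, five simple poles, and local degree $5$ at $\infty$. So $f-f(\infty)$ vanishes only at $\infty$, and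
$$f-f(\infty)=\frac cQ,\qquad Q=\prod_{j=1}^5(z-p_j),\qquad \omega=-c\,\frac{Q'}{Q^2}\,dz,\qquad Q'=5(z-z_2)^2(z-z_3)^2 .$$
Conversely, let $Q$ be a monic quintic with simple roots $p_j$ and such a derivative, $z_2\neq z_3$. Then $d(1/Q)$ is exact with double poles at the $p_j$ and double zeros at $z_2,z_3$. At $\infty$, $Q'/Q^2$ vanishes to order $6$ and $dz$ has a double pole, so there is a zero of order $4$. With $z_2=0$, $z_3=1$ we get
$$Q=z^5-\tfrac52z^4+\tfrac53z^3+C,\qquad Q(0)=C,\quad Q(1)=C+\tfrac16 .$$
The roots are simple for $C\ne0,-\frac16$, so the stratum is nonempty. It is the covering of $\mathbb C\setminus\{0,-\frac16\}$ of degree $120$ formed by the labellings of the roots, and it is one-dimensional.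

In the cubic case two loops gave two transpositions. Here, near $C=0$, we have $Q\approx\frac53z^3+C$ close to $z=0$, so a small loop of $C$ permutes *three* roots cyclically. The same happens at $z=1$ for $C$ near $-\frac16$. So the plan "loops around the collisions produce all permutations of the poles" stops here: every available permutation is a product of $3$-cycles, hence even. The sign of the labelling should then be an invariant. The proof makes it a function.

**Proof of Theorem 1.** Consider
$$\chi=\frac{\prod_{i<j}(p_i-p_j)}{\prod_{j=1}^5(p_j-z_2)(p_j-z_3)} .$$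
Numerator and denominator are homogeneous of degree $10$ and translation invariant, so $\chi$ does not change under affine changes of $z$. It is a continuous function on the stratum. Since $Q'(p_i)=\prod_{j\ne i}(p_i-p_j)$,
$$\prod_{i<j}(p_i-p_j)^2=(-1)^{10}\prod_iQ'(p_i)=5^5\prod_i(p_i-z_2)^2(p_i-z_3)^2 ,$$
that is, $\chi^2=5^5$. So $\chi$ takes values in $\{\pm5^{5/2}\}$. Exchanging the labels of $p_1$ and $p_2$ maps the stratum to itself and changes $\chi$ into $-\chi$, so both values occur. The stratum is the disjoint union of two nonempty subsets that are open and closed. $\blacksquare$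

This already answers the question. The rest of the lecture finds the exact number of components in two families and disconnectedness in a third.

## One maximal zero: the model, and two values for $\chi$

From here through the proof of Corollary 5, assume the hypotheses of Theorem 2. Since $\sum_ia_i=d+n-2$ and $a_1=d-1$,
$$\sum_{i\ge2}a_i=n-1 .$$
Put $r=m-1\ge2$; then $n-1\geq 2$, so $n\ge3$. Put $k_i=a_i+1$ for $i\ge2$. As $r\ge2$ and all $a_i\ge1$, we have $2\le k_i\le n-1$.

Put $z_1=\infty$. Again $f-f(\infty)$ has a zero of order $d$ at $\infty$ and no other zero, so $f-f(\infty)=c/Q$ with $Q=\prod_j(z-p_j)^{e_j}$. For $e\in\mathbb R_{>0}^n$ and $p\in\mathbb C^n$ write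
$$|e|=\sum_je_j,\qquad \Pi_p=\prod_j(z-p_j),\qquad D_{e,p}(z)=\sum_je_j\prod_{k\ne j}(z-p_k).$$
$D_{e,p}$ is a polynomial of degree $n-1$ with leading coefficient $|e|$, and $Q'/Q=\sum_je_j/(z-p_j)=D_{e,p}/\Pi_p$. Since $\omega=-c\,(Q'/Q)\,Q^{-1}dz$, points of $\mathcal P$ correspond to tuples of distinct points $(p_j),(z_i)_{i\ge2}$ of $\mathbb C$, modulo affine maps, with
$$\frac{Q'}{Q}=\sum_j\frac{e_j}{z-p_j}=d\,\frac{\prod_{i\ge2}(z-z_i)^{a_i}}{\prod_j(z-p_j)} .\tag{1}$$
Conversely, (1) with distinct points gives poles of order $e_j+1=b_j$ at $p_j$ and zeros of order $a_i$ at $z_i$. At $\infty$, $Q'/Q^2$ vanishes to order $d+1$, so $\omega$ has a zero of order $d-1$.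

**Step A: the invariant.** The purpose is to show that $\chi$ still exists when $a_2,\dots,a_m$ are even. Then $n=1+\sum_{i\ge2}a_i$ is odd. Put
$$\chi=\frac{\prod_{i<j}(p_i-p_j)}{\prod_j\prod_{i\ge2}(p_j-z_i)^{a_i/2}} .$$
It is translation invariant and homogeneous of degree $\frac{n(n-1)}2-n\cdot\frac{n-1}2=0$, hence a continuous function on $\mathcal P$. Comparing residues at $p_j$ in (1),
$$e_j\prod_{k\ne j}(p_j-p_k)=d\prod_{i\ge2}(p_j-z_i)^{a_i}.$$
Multiply over $j$, using $\prod_{j}\prod_{k\ne j}(p_j-p_k)=(-1)^{n(n-1)/2}\prod_{i<j}(p_i-p_j)^2$:
$$\chi^2=(-1)^{n(n-1)/2}\,\frac{d^n}{\prod_je_j}.$$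
This is a nonzero constant. So $\chi$ takes at most two values $\pm\kappa$ and is locally constant.

To get two components we need *both* values. In Theorem 1 we swapped two labels. That fails as soon as the $e_j$ are distinct: a swap then leads to a different stratum. But if all $e_j$ were equal, the swap would be available. So we deform the vector $e$ to $(1,\dots,1)$. Equation (1) makes sense for positive real $e_j$, and the deformation is easiest to control when all the zeros $z_i$ are merged at $0$.

## Deforming the pole orders through real exponents

Let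
$$Y=\{(e,[p])\in\mathbb R^n_{>0}\times\mathbb P^{n-1}(\mathbb C):\ p_1,\dots,p_n\text{ distinct},\ D_{e,p}=|e|z^{n-1}\},$$
and let $Y_e$ be the fiber over $e$. The condition is compatible with scaling because
$$D_{e,\lambda p}(z)=\lambda^{n-1}D_{e,p}(z/\lambda).\tag{2}$$
On $Y$ we have $|e|p_j^{n-1}=D_{e,p}(p_j)=e_j\prod_{k\ne j}(p_j-p_k)\ne0$, so every $p_j\ne0$.

For example, take $n=3$ and $e=(2,1,1)$. The condition $D_{e,p}=4z^2$ says $2p_1+3(p_2+p_3)=0$ and $2p_2p_3+p_1(p_2+p_3)=0$. If $p_2+p_3=0$, both equations force $p=0$. Otherwise scale so that $p_2+p_3=2$; then $p_1=-3$ and $p_2p_3=3$, so $p_2,p_3=1\pm i\sqrt2$ in either order. So $Y_{(2,1,1)}$ has two points. So does $Y_{(1,1,1)}$: these are the two labellings of cube roots of unity from the opening.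

**Step B: the equations are independent.** This gives the implicit function theorem on $Y$. Claim: at a point of $Y$, the differential of $p\mapsto D_{e,p}$ (from $\mathbb C^n$ to the $n-1$ non-leading coefficients) is surjective, with kernel spanned by $\dot p=p$.

Suppose the first-order variation $\delta D$ along $\dot p$ is $0$. Let $\eta=D/\Pi=\sum_je_j/(z-p_j)$ and $h=\sum_je_j\dot p_j/(z-p_j)$. On one hand,
$$\delta\eta=\sum_j\frac{e_j\dot p_j}{(z-p_j)^2}=-h' .$$
On the other hand, since $\delta D=0$, we have $\delta\eta=-D\,\delta\Pi/\Pi^2$. Now $D=|e|z^{n-1}$ and $\Pi(0)\ne0$, so this is $O(z^{n-1})$ at $0$. Hence $h=c+O(z^n)$ at $0$ for a constant $c$. The polynomial $(h-c)\Pi$ has degree at most $n$, since $h\Pi$ has degree at most $n-1$; its $z^n$-coefficient is $-c$; and it vanishes to order at least $n$ at $0$. So it equals $-cz^n$, and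
$$h=c-\frac{c\,z^n}{\Pi} .$$
The residue of $h$ at $p_j$ is $e_j\dot p_j$, so $c$ determines $\dot p$. Thus the kernel has dimension at most $1$. It contains $\dot p=p\ne0$: by (2), $D_{e,\lambda p}=|e|z^{n-1}$ for all $\lambda$. Rank–nullity gives surjectivity.

**Step C: the base fiber.** The purpose is to know $Y$ over one point. For $e=(1,\dots,1)$ the condition reads $\Pi'=nz^{n-1}$, so $\Pi=z^n+C$, with $C\ne0$ because the roots are distinct. Up to scaling, the $p_j$ are the $n$-th roots of unity in an arbitrary labelling. In particular this fiber is nonempty.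

**Step D: $Y\to\mathbb R^n_{>0}$ is a finite covering.** This will let us lift paths. *Local homeomorphism:* since $p_1\ne0$ on $Y$, use the chart $p_1=1$. The vectors with $\dot p_1=0$ meet the kernel line spanned by $p$ only in $0$, so by Step B the differential in $(p_2,\dots,p_n)$ is an isomorphism onto $\mathbb C^{n-1}$. By the implicit function theorem, $Y$ is locally a graph over $e$.

*Properness:* let $(e^{(\nu)},[p^{(\nu)}])\in Y$ with $e^{(\nu)}\to e\in\mathbb R^n_{>0}$. Normalize $\max_j|p^{(\nu)}_j|=1$ and pass to a subsequence with $p^{(\nu)}\to p^*$. Then $D_{e,p^*}=|e|z^{n-1}$, and we must show that the $p^*_j$ are distinct. Let a value $\zeta$ occur exactly $s\ge1$ times among them. The function $\sum_je_j/(z-p_j^*)=D_{e,p^*}/\Pi_{p^*}$ has a simple pole at $\zeta$, because its residue there is a sum of positive numbers; and $\Pi_{p^*}$ vanishes at $\zeta$ to order $s$. So $D_{e,p^*}$ vanishes at $\zeta$ to order exactly $s-1$. If $s\ge2$, then $\zeta=0$ and $s-1=n-1$, so $p^*=0$, contradicting $\max_j|p_j^*|=1$.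

The image of a proper local homeomorphism is open and closed; it is nonempty by Step C, and $\mathbb R^n_{>0}$ is connected. So the map is onto, and a proper local homeomorphism onto this space is a finite covering.

**Step E: splitting the merged zero.** This leads from $Y$ back to $\mathcal P$. Let $e$ be our integer vector, so $|e|=d$, and let $[p^0]\in Y_e$. By Step B, $p\mapsto D_{e,p}$ is a submersion at $p^0$, hence open there. So for distinct $z_i$ ($i\ge2$) close enough to $0$ there is $p$ near $p^0$ with $D_{e,p}=d\prod_{i\ge2}(z-z_i)^{a_i}$. The $p_j$ are still distinct; $D_{e,p}(p_j)\ne0$ gives $z_i\ne p_j$; and (1) holds. So there are points of $\mathcal P$ arbitrarily close to the configuration $(p^0;\ z_i=0)$. Since $Y_e\ne\emptyset$ by Step D, **$\mathcal P$ is nonempty**, whatever the parities of the $a_i$.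

**Step F: both signs occur when $a_2,\dots,a_m$ are even.** On $Y$ (recall that $n$ is odd) put
$$\chi_0=\frac{\prod_{i<j}(p_i-p_j)}{\prod_jp_j^{(n-1)/2}} .$$
It is homogeneous of degree $0$ in $p$. From $e_j\prod_{k\ne j}(p_j-p_k)=|e|p_j^{n-1}$, the computation of Step A gives $\chi_0^2=(-1)^{n(n-1)/2}|e|^n/\prod_je_j$. So
$$\widehat\chi_0=\chi_0\cdot\Big(\prod_je_j\Big/|e|^n\Big)^{1/2}$$
(positive root) is continuous with constant square: it is locally constant on $Y$ with two possible opposite values. (Check with $e=(2,1,1)$, $p=(-3,1+i\sqrt2,1-i\sqrt2)$: the numerator is $18\cdot2i\sqrt2$, the denominator $-9$, so $\chi_0=-4i\sqrt2$ and $\chi_0^2=-32=-4^3/2$.)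

Over $(1,\dots,1)$ both values occur, because exchanging two labels is allowed there and changes the sign. Lift a path in $\mathbb R^n_{>0}$ from $(1,\dots,1)$ to our $e$, starting at a point of each sign. The lifts keep the value of $\widehat\chi_0$, so both values occur over our $e$: that is, $\chi_0$ takes both values $\pm\kappa$ on $Y_e$. At the points of $\mathcal P$ from Step E, the formula for $\chi$ tends to $\chi_0(p^0)$ as $z_i\to0$ and $p\to p^0$. Since $\chi\in\{\pm\kappa\}$, it equals $\chi_0(p^0)$ once the points are close enough. So $\chi$ takes both values on $\mathcal P$, and **$\mathcal P$ has at least two components**.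

## From components to permutations

It remains to show that there are at most two components, and only one if some $a_i$ with $i\ge2$ is odd. I use three standard facts.

* *Period coordinates* (e.g. C. Boissy, Comment. Math. Helv. 90 (2015)): relative periods and residues are local coordinates on a stratum $\mathcal H(\mu)$ of meromorphic differentials. On the residueless stratum in genus $0$, the numbers $\int_{z_1}^{z_i}\omega=f(z_i)-f(z_1)$, $i\ge2$, are therefore local coordinates.
* *Riemann's existence theorem:* degree $d$ branched covers of the sphere with given branch points correspond to tuples of permutations (the monodromies along standard loops), up to simultaneous conjugation.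
* *Hurwitz:* covers with prescribed ramification and labels form a finite covering of the space of configurations of branch points. Moving the branch points along a braid acts on the monodromy tuples by the standard moves recalled below.

**Step G: pass to polynomials with distinct critical values.** In our model $f(z_i)-f(z_1)=c/Q(z_i)$. So the subset $\mathcal P^{gen}\subset\mathcal P$ where the values $v_i=Q(z_i)\in\mathbb C^*$, $i\ge2$, are pairwise distinct is dense: in local coordinates, upstairs before scaling, it is a complement of hyperplanes. Components of $\mathcal P$ are open, so each meets $\mathcal P^{gen}$, and $\#\pi_0(\mathcal P)\le\#\pi_0(\mathcal P^{gen})$. Let $H$ be the space of pairs ($Q$ with arbitrary nonzero leading coefficient, labels) with distinct $v_i$, modulo affine substitutions. It surjects continuously onto $\mathcal P^{gen}$, and by Hurwitz $(v_2,\dots,v_m)$ makes it a finite covering of $\mathrm{Conf}_r(\mathbb C^*)$, the space of $r$ distinct labelled points of $\mathbb C^*$. So it suffices to bound $\#\pi_0(H)$.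

**Definition (tuple).** A tuple is $t=(\pi;\tau_1,\dots,\tau_r;s)$ where $\pi\in S_d$ has $n$ labelled cycles $\pi_1,\dots,\pi_n$ (fixed points included), $\pi_j$ of length $e_j$; $s:\{1,\dots,r\}\to\{2,\dots,m\}$ is a bijection and $\tau_i$ is a cycle of length $k_{s(i)}$; and the product $\pi\tau_1\cdots\tau_r$ is a $d$-cycle.

For $\mathcal P(4,2,2\mid(-2)^5)$ we have $d=n=5$ and $\pi=1$, with five labelled fixed points; $\tau_1=(1\,2\,3)$, $\tau_2=(3\,4\,5)$ is a tuple, since $(1\,2\,3)(3\,4\,5)=(1\,2\,3\,4\,5)$. For $\mathcal P(3,1,1\mid-3\mid-2\mid-2)$ we have $d=4$, $n=3$, and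
$$\pi=(1\,2)(3)(4),\quad\tau_1=(1\,3),\quad\tau_2=(2\,4)\tag{3}$$
is a tuple, since $(1\,2)(1\,3)(2\,4)=(1\,3\,2\,4)$.

A tuple together with a real configuration $0<v_{s(1)}<\dots<v_{s(r)}$ and standard loops around $0,v_{s(1)},\dots,v_{s(r)}$ defines a cover: $\pi$ is the monodromy at $0$, $\tau_i$ that at $v_{s(i)}$, and the product, a $d$-cycle, is that of a large circle. The Riemann–Hurwitz sum is
$$(d-n)+\sum_{i\ge2}(k_i-1)+(d-1)=(d-n)+(n-1)+(d-1)=2d-2,$$
so the cover has genus $0$ and is a polynomial $Q$: we get a point of $H$. Real configurations with fixed order $s$ form a connected, simply connected set, so the component of this point depends only on $t$ up to simultaneous conjugation. Since $\mathrm{Conf}_r(\mathbb C^*)$ is connected, every component of $H$ lies over all of it, so every component arises from a tuple. The component does not change under the following moves and their inverses, with labels transported and unmentioned entries unchanged: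

* $\beta_i$ ($1\le i<r$), a half twist of $v_{s(i)},v_{s(i+1)}$: $(\tau_i,\tau_{i+1})\mapsto(\tau_i\tau_{i+1}\tau_i^{-1},\tau_i)$;
* $\beta_0$, where $v_{s(1)}$ turns once around $0$: $(\pi,\tau_1)\mapsto(w\pi w^{-1},w\tau_1w^{-1})$ with $w=\pi\tau_1$.

Write $\sim$ for the equivalence generated by these moves and simultaneous conjugation. All moves preserve the total product. Since $\beta_0$ does not change $w$, its power $\beta_0^{\,h}$ conjugates $\pi,\tau_1$ by $w^h$. Following this by simultaneous conjugation by $w^{-h}$ we get, for every $h\in\mathbb Z$,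
$$(\pi;\tau_1,\tau_2,\dots,\tau_r)\sim(\pi;\tau_1,\,w^{-h}\tau_2w^h,\dots,w^{-h}\tau_rw^h),\qquad w=\pi\tau_1,\tag{4}$$
with the labels of the cycles of $\pi$ unchanged.

**Step H: the tree property.** This controls how the cycles meet. Let $\Gamma$ be the graph with vertices the points of $[d]=\{1,\dots,d\}$, the cycles $\pi_j$ and the cycles $\tau_i$; join $x\in[d]$ to the $\pi_j$ containing it and to every $\tau_i$ moving it. $\Gamma$ is connected, because the product of all the permutations is a $d$-cycle. It has $d+n+r$ vertices and $d+\sum_{i\ge 2} k_i=d+(n-1)+r$ edges, one fewer than vertices. So $\Gamma$ is a tree. In particular each $\tau_i$ meets each $\pi_j$ in at most one point, and two different $\tau$'s share at most one point; otherwise there would be a closed circuit of length $4$.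

**Step I: merging.** This is the one computation with products we use repeatedly. Let $\tau=(x_1\dots x_k)$ have its points in pairwise different cycles of a permutation $g$. Then $g\tau$ has one cycle whose underlying set is the union of those $g$-cycles, and its other cycles are those of $g$. Indeed $g\tau$ sends $x_i$ to $g(x_{i+1})$, then runs through the $g$-cycle of $x_{i+1}$ until it reaches $x_{i+1}$, then jumps to $g(x_{i+2})$, and so on. The same holds for $\tau g=g^{-1}(g\tau)g$ as regards underlying sets, and also as regards the untouched cycles. In particular the product of two cycles with exactly one common point is a cycle on the union.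

The hope is to reduce a tuple to something as simple as a cyclic arrangement of the poles, as with the cube roots of unity. This is immediate if $\tau_1\cdots\tau_r$ is a single cycle through one point of each $\pi_j$. Tuple (3) shows that this need not hold: there $\tau_1\tau_2=(1\,3)(2\,4)$. The next section repairs this.

## Merging all the $\tau$'s into one cycle

**Definition (concurrent).** A tuple is concurrent if $T=\tau_1\cdots\tau_r$ is an $n$-cycle.

For a concurrent tuple, $(\pi;T)$ is itself a tuple with a single $\tau$. By the tree property $T$ meets each $\pi_j$ in at most one point; there are $n$ points and $n$ cycles, so it meets each in exactly one point $x_j$. Let $c(t)$ be the cyclic order of the labels $1,\dots,n$ along $T$. For $\pi=1$, $\tau_1=(1\,2\,3)$, $\tau_2=(3\,4\,5)$ the cyclic order is $(1,2,3,4,5)$.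

**Step 1. Every tuple is equivalent to a concurrent one.** The proof is by induction on $r\ge1$, for arbitrary $d$, $n$ and arbitrary lengths $\ge2$ of the cycles with $\sum(\text{length}-1)=n-1$. The tree property and the moves make sense in this generality. For $r=1$ the only $\tau$ has length $n$. Let $r\ge2$.

*(i) We may assume that two adjacent $\tau$'s share a point.* Suppose first that some pair shares a point, and take such a pair $(\tau_i,\tau_k)$, $i<k$, with $k-i$ minimal. If $k-i>1$, then $\tau_i,\tau_{i+1}$ are disjoint by minimality, so they commute and $\beta_i$ just exchanges them. This lowers $k-i$. Repeating, we reach $k-i=1$.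

Suppose no pair shares a point. Then all $\tau$'s commute, and the $\beta_i$ reorder them freely. Take a shortest path in $\Gamma$ between two different $\tau$-vertices. It contains no $\tau$-vertex in its interior, and a point is joined to only one $\pi$-vertex. As the $\tau$'s are disjoint, the path has the form $\tau,x,\pi_j,y,\tau'$. So some $\tau\neq\tau'$ meet a common $\pi_j$; reorder so that they are $\tau_1,\tau_2$, and let $y\in\operatorname{supp}\tau_2\cap\pi_j$. Put $w=\pi\tau_1$. By Steps H and I, the cycle $C^*$ of $w$ containing $\operatorname{supp}\tau_1$ is the union of the $\pi$-cycles met by $\tau_1$; it contains $\pi_j$, hence $y$. Choose $h$ with $w^{-h}y\in\operatorname{supp}\tau_1$ and apply (4). The new $\tau_2=w^{-h}\tau_2w^h$ moves $w^{-h}y$, so it shares a point with $\tau_1$.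

In example (3): $w=(1\,2)(1\,3)=(1\,3\,2)$, $y=2$, $w^{-1}(2)=3$. With $h=1$ the new $\tau_2$ is $(3\,4)$, and $\tau_1\tau_2=(1\,3)(3\,4)=(1\,3\,4)$ is a $3$-cycle through one point of each $\pi$-cycle.

*(ii) Glue and induct.* Let $a=\tau_i$, $b=\tau_{i+1}$ share a point, exactly one by Step H. By Step I, $\tau'=ab$ is a cycle of length $k+k'-1$, where $k,k'$ are the lengths of $a,b$. Replacing $a,b$ by $\tau'$ gives a tuple $t'$ with $r-1$ cycles, the same product and the same sum of $(\text{length}-1)$. By induction $t'$ is equivalent to a concurrent tuple. So it suffices to show that every move on $t'$ is induced by moves on $t$. Simultaneous conjugation and moves not involving $\tau'$ are clear. Passing $\tau'$ across a neighbor $\sigma$: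
$$(a,b,\sigma)\to(a,\,b\sigma b^{-1},\,b)\to(\tau'\sigma\tau'^{-1},\,a,\,b),$$
$$(\sigma,a,b)\to(\sigma a\sigma^{-1},\,\sigma,\,b)\to(\sigma a\sigma^{-1},\,\sigma b\sigma^{-1},\,\sigma).$$
After gluing, these are the half twists on $(\tau',\sigma)$ and $(\sigma,\tau')$. There remains $\beta_0$ on $(\pi,\tau')$. Put $W=\pi ab$ and $u=\pi aba^{-1}=Wa^{-1}$. Then
$$(\pi,a,b)\xrightarrow{\beta_1}(\pi,aba^{-1},a)\xrightarrow{\beta_0}(u\pi u^{-1},\,WbW^{-1},\,a)\xrightarrow{\beta_1}(u\pi u^{-1},\,*,\,WbW^{-1})\xrightarrow{\beta_0}(W\pi W^{-1},\,WaW^{-1},\,WbW^{-1}).$$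
In the second arrow the middle entry is $u\,aba^{-1}u^{-1}=Wa^{-1}\cdot aba^{-1}\cdot aW^{-1}=WbW^{-1}$. The last arrow conjugates the first two entries by their product $P$. The total product is still $W$, so $P=W(WbW^{-1})^{-1}=W\,Wb^{-1}W^{-1}$. Hence $Pu=W\,Wb^{-1}a^{-1}=W\pi$, and the first entry becomes $(W\pi)\pi(W\pi)^{-1}=W\pi W^{-1}$. The labelled cycle $\pi_j$ becomes $(W\pi)\pi_j(W\pi)^{-1}=W\pi_jW^{-1}$, because $\pi$ commutes with its cycles; so labels are carried correctly. The middle entry is forced by the total product: it is
$$(W\pi W^{-1})^{-1}\,W\,(WbW^{-1})^{-1}=W\pi^{-1}Wb^{-1}W^{-1}=W(ab)b^{-1}W^{-1}=WaW^{-1}.$$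
So $\beta_0$ on $t'$ lifts. Inverse moves lift too. Let $\Phi$ be the lift of a move $\beta$, a bijection with $\mathrm{glue}\circ\Phi=\beta\circ\mathrm{glue}$. If $\mathrm{glue}(t)=t'$, then $\beta(\mathrm{glue}(\Phi^{-1}t))=t'$, so $\mathrm{glue}(\Phi^{-1}t)=\beta^{-1}(t')$.

Finally, the product of all $\tau$'s is the same computed in $t$ and in $t'$. So when the glued tuple has become concurrent, so has the tuple above it. This proves Step 1.

## Only the cyclic order matters

**Step 2. Concurrent tuples with the same cyclic order are equivalent.** The purpose is to reduce components to cyclic orders.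

*Common $\pi$ and $T$.* Given $(\pi,T)$ and $(\bar\pi,\bar T)$ with the same cyclic order, send $\pi^hx_j\mapsto\bar\pi^h\bar x_j$. This is a well-defined bijection of $[d]$ that conjugates $\pi$ to $\bar\pi$ with labels, and $T$ to $\bar T$. So we may assume both tuples have the same $\pi$ and $T$, and we have two factorizations $T=\tau_1\cdots\tau_r=\tau_1'\cdots\tau_r'$ with bijections $s,s'$.

*All factors live on $\operatorname{supp}T$.* Let $O$ be the orbit of $\langle\tau_1,\dots,\tau_r\rangle$ containing the $n$ points of $T$. The graph joining each point of $O$ to the $\tau$'s moving it is connected, so counting edges gives $\sum(\text{length}-1)\ge|O|-1\ge n-1$, summed over the $\tau$'s acting on $O$. The total over all $\tau$'s is $n-1$ and each term is positive. So all $\tau$'s act on $O$ and $|O|=n$. The same holds for the $\tau_i'$.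

*Polynomials of degree $n$.* On these $n$ points, Riemann's existence theorem over real configurations $v_{s(1)}<\dots<v_{s(r)}$ turns each factorization into a cover of degree $n$ with monodromy $T$ at infinity. Its Riemann–Hurwitz sum is $(n-1)+(n-1)=2n-2$, so it is a polynomial $q$ of degree $n$ with labelled critical points $z_i$ of order $a_i$ and distinct critical values. After an affine change of variable it is a point of
$$\mathcal Q=\Big\{q=n\!\int\prod_{i\ge2}(x-z_i)^{a_i}dx+\text{const}:\ z_i\text{ distinct},\ \sum_{i\ge2} a_iz_i=0\Big\}.$$
$\mathcal Q$ is the complement of finitely many hyperplanes in $\mathbb C^{r-1}$, times $\mathbb C$: a connected complex manifold. The subset with distinct critical values is the complement of an analytic hypersurface and is not empty, as it contains our two points; hence it is connected. A path in it between the two points moves the labelled critical values from one real configuration to the other, that is, along a braid, which is a product of half twists and their inverses. So a composition of $\beta_i^{\pm1}$, $i\ge1$, carries $(\tau_i;s)$ to $(g\tau_i'g^{-1};s')$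 for some permutation $g$ of $\operatorname{supp}T$; the factor $g$ comes from the numbering of the fiber.

*Removing $g$.* These moves preserve the product, so $gTg^{-1}=T$, and $g$ is a power of the $n$-cycle $T$ on its $n$ points. Now apply $\beta_1$, then $\beta_2$, up to $\beta_{r-1}$, to any tuple of cycles $(\tau_1,\dots,\tau_r)$: the result is $(\tau_1\tau_2\tau_1^{-1},\dots,\tau_1\tau_r\tau_1^{-1},\tau_1)$, the cyclic shift $(\tau_2,\dots,\tau_r,\tau_1)$ conjugated by $\tau_1$. Inductively, after $k$ such rounds we have $(\tau_{k+1},\dots,\tau_r,\tau_1,\dots,\tau_k)$ conjugated by $P_k=\tau_1\cdots\tau_k$: the next round conjugates further by $P_k\tau_{k+1}P_k^{-1}$, and $P_k\tau_{k+1}P_k^{-1}\cdot P_k=P_{k+1}$. After $r$ rounds, all $\tau$'s are conjugated by $T$ and the labels are back in place. So conjugating all $\tau$'s by any power of $T$, with $\pi$ *not* conjugated, is a composition of $\beta_i^{\pm1}$, $i\ge1$. Hence $(\tau_i)$ is carried to $(\tau_i')$ with $\pi$ fixed. This proves Step 2.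

Every cyclic order $c$ occurs. Take $\pi$ and any $n$-cycle $T$ through one point of each $\pi_j$ in the order $c$; then $\pi T$ is a $d$-cycle by merging. Factor $T$ into cycles of the required lengths with
$$(c_1\dots c_q)=(c_1\dots c_u)(c_u\dots c_q).\tag{5}$$
So each cyclic order $c$ determines one component of $H$, and by Step 1 all components arise in this way. It remains to see which cyclic orders give the same component.

## Rotating windows

**Step 3. Rotating the entries of any window of length $k_i$ does not change the component.** Here $i\in\{2,\dots,m\}$, $k=k_i\le n-1$, and a window is a set of $k$ consecutive elements of a cyclic order $c$. The tool is the identity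
$$(x_1\,\dots\,x_k)(x_1\,y_2\dots y_q)=(x_2\dots x_k\,x_1\,y_2\dots y_q),\tag{6}$$
valid for distinct points: from right to left, $x_1\mapsto y_2$, $y_q\mapsto x_1\mapsto x_2$, $x_k\mapsto x_1$, and the other points move on by one.

Name the points of $T$ in the window, in order, $x_2,\dots,x_k,x_1$, and the remaining ones $y_2,\dots,y_q$, with $q=n-k+1\ge2$. By (6), $T=\tau R$ with $\tau=(x_1\dots x_k)$ and $R=(x_1\,y_2\dots y_q)$. Since $q-1=n-k$ is the sum of $k_{i'}-1$ over $i'\ne i$, (5) factors $R=\rho_2\cdots\rho_r$ into cycles of the remaining lengths. By Step 2, $c$ is represented by $(\pi;\tau,\rho_2,\dots,\rho_r)$.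

Put $w=\pi\tau$. By merging, the cycle $C^*$ of $w$ containing $\operatorname{supp}\tau$ is the union of the $\pi$-cycles of the window, and $w=\pi$ on the other $\pi$-cycles. Each $y$ lies in one of those others, so $R$ meets $C^*$ only in $x_1$. For any $b\in\{1,\dots,k\}$ choose $h$ with $w^{-h}x_1=x_b$ and apply (4). The $\rho$'s are conjugated by $w^{-h}$, so $R$ becomes
$$R'=w^{-h}Rw^h=(x_b\,y_2'\dots y_q'),\qquad y_l'=\pi^{-h}y_l ,$$
and $y_l'$ lies in the same $\pi$-cycle as $y_l$. Writing $\tau=(x_b\,x_{b+1}\dots x_k\,x_1\dots x_{b-1})$, (6) gives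
$$\tau R'=(x_{b+1}\dots x_k\,x_1\dots x_b\,y_2'\dots y_q').$$
This is an $n$-cycle, so the new tuple is concurrent. Its cyclic order is that of $T$ with the window entries $(x_2,\dots,x_k,x_1)$ replaced by $(x_{b+1},\dots,x_k,x_1,\dots,x_b)$, which is an arbitrary rotation.

For instance, for $\mathcal P(4,2,2\mid(-2)^5)$ with $k_2=k_3=3$, the order $(1,2,3,4,5)$ gives the same component as $(2,3,1,4,5)$ and as $(1,3,4,2,5)$.

**Step 4. Counting classes of cyclic orders.** Write a cyclic order as a bijection $\ell$ from positions $\{1,\dots,n\}$ to labels, modulo $\ell\sim\ell\circ\rho$ with $\rho=(1\,2\dots n)$. By Step 3, $\ell$ and $\ell\circ\kappa_i$ give the same component, where $\kappa_i=(1\,2\dots k_i)$. So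
$$\#\pi_0(\mathcal P)\le\#\pi_0(H)\le[S_n:G],\qquad G=\langle\rho,\kappa_2,\dots,\kappa_m\rangle .$$

*Claim: $G\supset A_n$.* Take any $k=k_i$, so $2\le k\le n-1$. If $k=2$, then conjugating $(1\,2)$ by powers of $\rho$ gives all adjacent transpositions and $G=S_n$. Let $k\ge3$, $\sigma=(1\dots k)$ and $\sigma'=\rho\sigma\rho^{-1}=(2\dots k{+}1)$. The permutation $\sigma'\sigma^{-1}$ maps $1\mapsto k{+}1\mapsto2\mapsto1$ and fixes everything else. Conjugating it by powers of $\sigma$, which fix $k+1$, gives $3$-cycles on $\{j,j+1,k+1\}$ for $1\le j\le k-1$. With $x=k+1\ge4$, the group $G$ therefore contains $(1\,2\,x)$ and $\gamma=(2\,3\,x)$, and $\gamma(1\,2\,x)\gamma^{-1}=(1\,3\,2)$; so $(1\,2\,3)\in G$. Conjugating by $\rho$, all $(j\;\,j{+}1\;\,j{+}2)$ with $1\le j\le n-2$ lie in $G$. These generate $A_n$, by induction on $n\ge3$: those with $j\le n-3$ generate $A_{n-1}$ on $\{1,\dots,n-1\}$ (for $n\ge4$), and adding the last one gives a transitive group in which the stabilizer of $n$ contains $A_{n-1}$, so the order is at least $n\cdot\frac{(n-1)!}2$.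

Hence $\mathcal P$ has at most two components. If some $a_i$ with $i\ge2$ is odd, then $k_i$ is even, $\kappa_i$ is an odd permutation, $G=S_n$, and $\mathcal P$ is connected (it is nonempty by Step E). If all of $a_2,\dots,a_m$ are even, Step F gives at least two components, hence exactly two. This proves Theorem 2. $\blacksquare$

**Proof of Corollary 5.** For $\mathcal P(2m-2,2^{m-1}\mid(-2)^{2m-1})$ we have $n=d=2m-1$, $a_1=d-1$, and the other $a_i$ are all $2$, with sum $2(m-1)=n-1$. For the second stratum $e=(1,\dots,7)$, $d=28$, $a_1=27=d-1$, and $4+2=6=n-1$. Theorem 2 gives two components in both cases. In the second, all $a_i$ are distinct and all $b_j$ are distinct, so a form determines its labels, and forgetting them is injective. $\blacksquare$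

## A zero of order $d-2$

In Theorem 3 the function $f-f(\infty)$ has one more zero besides $\infty$. The plan is to treat this extra zero as one more point, with exponent $-1$, in the discriminant. A concrete case to keep in mind is
$$f=\frac{1-2z}{z^4-2z^3+2tz-t}=\frac1{\varphi-t},\qquad\varphi=\frac{z^3(z-2)}{1-2z},\qquad\varphi-1=\frac{(z-1)^3(z+1)}{1-2z}.$$
The map $\varphi$ has degree $4$ and local degree $3$ at each of $0,1,\infty$, hence no other critical point. For $t\ne0,1,\infty$ the function $f$ has four simple poles, so $df$ lies in $\mathcal P(2,2,2\mid(-2)^4)$ with $z_1=\infty$, $z_2=0$, $z_3=1$, $d=4$. The extra zero of $f$ is $\frac12$.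

**Proof of Theorem 3.** Put $z_1=\infty$ and normalize $f(\infty)=0$. The zero of $f$ at $\infty$ has order $a_1+1=d-1$, and $f$ has degree $d$, so $f$ has exactly one other zero $q\in\mathbb C$, which is simple. So $q\ne p_j$, and $q\neq z_i$ because $z_i$ is critical for $f$. Therefore also $f(z_i)\ne0$ for $i\ge2$. Put $q_0=q$, $q_j=p_j$, $\epsilon_0=-1$, $\epsilon_j=e_j$. Here $\sum_{i\ge2}a_i=d+n-2-(d-2)=n$, and $\sum_{j\ge0}\epsilon_j=d-1\ne0$ since $d=a_1+2\ge3$. The function $-f'/f=\sum_j\epsilon_j/(z-q_j)$, put over the common denominator $\prod_{j=0}^n(z-q_j)$, has numerator of degree $n$ with leading coefficient $d-1$, and it vanishes to order $a_i$ at $z_i$, $i\ge2$. So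
$$-\frac{f'}f=\sum_{j=0}^n\frac{\epsilon_j}{z-q_j}=(d-1)\,\frac{\prod_{i\ge2}(z-z_i)^{a_i}}{\prod_{j=0}^n(z-q_j)},\qquad\epsilon_j\prod_{k\ne j}(q_j-q_k)=(d-1)\prod_{i\ge2}(q_j-z_i)^{a_i},\tag{7}$$
the second identity by taking residues at $q_j$. Comparing coefficients of $z^{-2}$ at infinity in (7),
$$-q+\sum_je_jp_j=(d-1)\Big(q+\sum_jp_j-\sum_{i\ge2}a_iz_i\Big),\quad\text{so}\quad d\,q=\sum_je_jp_j-(d-1)\sum_jp_j+(d-1)\sum_{i\ge2}a_iz_i ,$$
and $q$ depends continuously on the marked points. (In the example $\sum_j p_j=2$, and the formula gives $4q=2-6+6=2$, as it should.) Consider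
$$\chi=\frac{\prod_{0\le i<j\le n}(q_i-q_j)}{\prod_{j=0}^n\prod_{i\ge2}(q_j-z_i)^{a_i/2}} .$$
It is translation invariant and homogeneous of degree $\frac{n(n+1)}2-(n+1)\frac n2=0$, so it is a continuous function on the stratum. Multiplying the residue identities in (7) over $j=0,\dots,n$ gives
$$\chi^2=(-1)^{n(n+1)/2}\,\frac{(d-1)^{n+1}}{\prod_{j=0}^n\epsilon_j},$$
a nonzero constant. So $\chi$ is locally constant. Exchanging the labels of two poles of equal order maps the stratum to itself, fixes $q$, and sends $\chi$ to $-\chi$. So if the stratum is nonempty, both values occur and it is disconnected. $\blacksquare$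

## Three zeros and double poles

In Theorem 4 the poles of $f$ are simple, so $\infty$ is not a critical value of $f$. There are only three critical values, and they can be moved to $0,1,\infty$. The whole stratum then becomes a space of labelled fibers of one fixed map, and its components are counted by a monodromy group.

Put $N_i=a_i+1\ge2$. Since $n=d$, $\sum_ia_i=2d-2$ and $N_1+N_2+N_3=2d+1$; as this is at least $6$, $d\ge3$. Nonemptiness forces $N_i\le d$; assume this. Put $\delta_i=d-N_i\ge0$. Then
$$\delta_1+\delta_2+\delta_3=d-1,\qquad\delta_j+\delta_k=N_i-1\ge1\quad\text{for }\{i,j,k\}=\{1,2,3\}.$$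

**Step a: reduction to one map.** Let $df$ be in the stratum. The critical points of $f$ are exactly $z_1,z_2,z_3$, and their values are finite. The values are distinct: $f(z_i)=f(z_k)$ would give $N_i+N_k\le d$, and the third $N$ would be at least $d+1$. Normalize $(z_1,z_2,z_3)=(0,1,\infty)$. Let $M$ be the Möbius map taking $f(z_1),f(z_2),f(z_3)$ to $0,1,\infty$, and put $\varphi=M\circ f$, $t=M(\infty)$. Then $\varphi$ has degree $d$ and is branched only over $0,1,\infty$, with exactly one critical point $z_i$, of local degree $N_i$, over each. Moreover $t\ne0,1,\infty$, and $(p_j)$ is a labelling of $\varphi^{-1}(t)$. Conversely $(\varphi,t,\text{labelling})$ determines $f$ up to affine postcomposition, so it determines a point of the stratum. By Riemann's existence theorem, such $\varphi$ correspond to triples $\sigma_1\sigma_2\sigma_3=1$ of cycles in $S_d$ of lengths $N_1,N_2,N_3$ generating a transitive group, up to simultaneous conjugation. The genus is $0$ since $\sum_i(N_i-1)=2d-2$; and $z_i$ is the only ramified point over its branch point, so the normalization of the source is unique.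

**Step b: the triple exists and is unique.** Given such a triple, transitivity gives $\operatorname{supp}\sigma_1\cup\operatorname{supp}\sigma_2=[d]$. So $L=\operatorname{supp}\sigma_1\cap\operatorname{supp}\sigma_2$ has $l=N_1+N_2-d=\delta_3+1$ elements. The permutation $\sigma_1\sigma_2=\sigma_3^{-1}$ has $\delta_3=l-1$ fixed points. For such a fixed point $x$ we have $\sigma_2(x)=\sigma_1^{-1}(x)$. If $x$ were fixed by one of $\sigma_1,\sigma_2$, it would be fixed by both, which is impossible; so $x\in L$. Then $\sigma_1^{-1}(x)=\sigma_2(x)$ lies in both supports, so in $L$. Thus the fixed points form $L\setminus\{u_1\}$ for some $u_1\in L$, and $\sigma_1^{-1}$ maps $L\setminus\{u_1\}$ into $L$.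

No $\sigma_1$-orbit lies inside $L\setminus\{u_1\}$. Such an orbit would be $\operatorname{supp}\sigma_1$; on it $\sigma_2=\sigma_1^{-1}$, so it would be invariant under both and equal to $[d]$ by transitivity, giving $\sigma_3=1$, a contradiction. So from any element of $L$, repeated application of $\sigma_1^{-1}$ stays in $L$ until it reaches $u_1$. Hence $L=\{u_1,\dots,u_l\}$ with $u_{i+1}=\sigma_1(u_i)$, and $\sigma_2(u_{i+1})=\sigma_1^{-1}(u_{i+1})=u_i$. Therefore
$$\sigma_1=(u_1\,u_2\dots u_l\,\alpha_1\dots\alpha_p),\qquad\sigma_2=(u_l\dots u_2\,u_1\,\beta_1\dots\beta_q),\qquad p=N_1-l=\delta_2,\quad q=N_2-l=\delta_1,\tag{8}$$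
with all the letters distinct and $l+p+q=d$. So the triple is unique up to conjugation. Conversely, for $\sigma_1,\sigma_2$ as in (8), the product $\sigma_1\sigma_2$ fixes $u_2,\dots,u_l$, and elsewhere it is the cycle $(u_1\,\beta_1\dots\beta_q\,\alpha_1\dots\alpha_p)$, of length $1+p+q=N_3$; this also holds when $p$ or $q$ is $0$. The group $\langle\sigma_1,\sigma_2\rangle$ is transitive as the supports cover $[d]$ and meet. So the triple exists.

Hence there is exactly one $\varphi$, and the stratum is nonempty and homeomorphic to
$$\{(t,\text{bijection }[d]\to\varphi^{-1}(t)):t\in\mathbb P^1\setminus\{0,1,\infty\}\}.$$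
The monodromy group $G=\langle\sigma_1,\sigma_2\rangle$ acts freely on the $d!$ bijections over a base point, so **the number of components is $[S_d:G]$**.

**Step c: $G$ is primitive.** This prepares the classical theorems on primitive groups. Suppose there is a system of blocks of size $s$, $1<s<d$. If $\sigma_i$ moves a block $B$, then $\sigma_iB\cap B=\emptyset$, so $B\subset\operatorname{supp}\sigma_i$. Any block meeting $\operatorname{supp}\sigma_i$ contains a point of the form $\sigma_i^h(x)$, $x\in B$, so it is $\sigma_i^hB$, which is moved as well. So $\operatorname{supp}\sigma_i$ is a union of blocks and $s\mid N_i$. The permutations of the blocks induced by $\sigma_1,\sigma_2,\sigma_3$ have product $1$ and generate a transitive group on $d/s\ge2$ blocks, so at least two are nontrivial.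

If exactly two are, they are mutually inverse, so each is transitive on blocks. Then both cycles have support $[d]$ and length $d$, and the third has length $2d+1-2d=1$, a contradiction. If all three are nontrivial, then $s\mid N_1+N_2+N_3=2d+1$ and $s\mid d$, so $s=1$, a contradiction.

**Step d: $G\supset A_d$ unless $\{N_1,N_2,N_3\}=\{5,4,4\}$.** Suppose some $\delta_i\ge3$. Then the primitive group $G$ contains a cycle with at least three fixed points, so $G\supset A_d$ by G. A. Jones, *Primitive permutation groups containing a cycle*, Bull. Aust. Math. Soc. 89 (2014). Otherwise all $\delta_i\le2$, and at most one is $0$ because $\delta_j+\delta_k\ge1$. With $d=1+\sum_i\delta_i$, the cases up to order are: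

| $(\delta_i)$ | $d$ | $(N_i)$ | why $G\supset A_d$ |
|---|---|---|---|
| $(0,1,1)$ | $3$ | $(3,2,2)$ | transposition |
| $(0,1,2)$ | $4$ | $(4,3,2)$ | transposition |
| $(0,2,2)$ | $5$ | $(5,3,3)$ | $3$-cycle |
| $(1,1,1)$ | $4$ | $(3,3,3)$ | $3$-cycle |
| $(1,1,2)$ | $5$ | $(4,4,3)$ | $3$-cycle |
| $(2,2,2)$ | $7$ | $(5,5,5)$ | see below |
| $(1,2,2)$ | $6$ | $(5,4,4)$ | exceptional, Step e |

In the first five cases use Jordan's theorem: a primitive group of degree $d$ containing a transposition is $S_d$, and one containing a $3$-cycle contains $A_d$.

For $(2,2,2)$ we produce a $3$-cycle. Here $l=3$, $p=q=2$: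
$$\sigma_1=(u_1\,u_2\,u_3\,\alpha_1\,\alpha_2),\qquad\sigma_2=(u_3\,u_2\,u_1\,\beta_1\,\beta_2).$$
Then $\sigma_1\sigma_2=(u_1\,\beta_1\,\beta_2\,\alpha_1\,\alpha_2)$ and $\sigma_2\sigma_1=(u_3\,\alpha_1\,\alpha_2\,\beta_1\,\beta_2)$, so
$$x=\sigma_1\sigma_2\sigma_1^{-1}\sigma_2^{-1}=(\sigma_1\sigma_2)(\sigma_2\sigma_1)^{-1}=(u_3\,\alpha_1)(u_1\,\beta_1).$$
Conjugating $x$ by $\sigma_1^{-1}$ gives $(u_2\,u_3)(\alpha_2\,\beta_1)$, and then conjugating by $\sigma_2$ gives $y=(u_1\,u_2)(\alpha_2\,\beta_2)$. The supports of $x$ and $y$ share only $u_1$, and
$$xy=(u_1\,u_2\,\beta_1)(u_3\,\alpha_1)(\alpha_2\,\beta_2),\qquad(xy)^2=(u_1\,\beta_1\,u_2).$$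
So $G$ contains a $3$-cycle and $G\supset A_7$ by Jordan's theorem.

Outside the exceptional case, therefore, $G=A_d$, of index $2$, if all the cycles $\sigma_i$ are even, i.e. all $N_i$ are odd, i.e. all $a_i$ are even; and $G=S_d$, of index $1$, otherwise.

**Step e: the exceptional case.** We show that the index is $6$. After relabelling the zeros, $(N_1,N_2,N_3)=(5,4,4)$, $d=6$, $l=3$, $p=2$, $q=1$. Identify $u_1,u_2,u_3,\alpha_1,\alpha_2,\beta_1$ with $0,1,2,3,4,\infty\in\mathbb P^1(\mathbb F_5)$. Then $\sigma_1=(0\,1\,2\,3\,4)$ is $x\mapsto x+1$, and $\sigma_2=(2\,1\,0\,\infty)$ is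
$$x\mapsto\frac{2x+3}x=2+\frac3x .$$
Indeed, in $\mathbb F_5$: $2+\frac32=2+4=1$, $2+\frac31=0$, $0\mapsto\infty$, $\infty\mapsto2$, $2+\frac33=3$, $2+\frac34=2+2=4$. So $G\subset PGL_2(5)$, which has order $120$.

$G$ is transitive, and $\sigma_1$ fixes $\infty$ and is transitive on the other five points; so $G$ is $2$-transitive and $30\mid|G|$. It contains $\sigma_2$, of order $4$, so $60\mid|G|$. The matrix of $\sigma_2$ has determinant $-3=2$, a nonsquare in $\mathbb F_5$, so $\sigma_2\notin PSL_2(5)$ and $G\cap PSL_2(5)$ has index $2$ in $G$. If $|G|=60$, this intersection would have order $30$, hence index $2$ in $PSL_2(5)\cong A_5$, which is simple; impossible. So $|G|=120$ and $[S_6:G]=720/120=6$. Thus $\mathcal P(4,3,3\mid(-2)^6)$ has exactly six components. This proves Theorem 4. $\blacksquare$
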